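# Almost every graph is reducible to abelian

## 1. Graph powers of groups, and graphs without triangles or 4-cycles

All graphs are finite and simple. For a graph $\Gamma$ with vertex set $V$ and a vertex $w$, write $N[w]$ for the closed neighborhood of $w$: the vertex $w$ together with its neighbors. Note that $v\in N[w]$ if and only if $w\in N[v]$. For group elements, $[g,h]=g^{-1}h^{-1}gh$.

**Definition (graph power).** Let $G$ be a group. For $a\in G$ and $w\in V$, let $a^w\in G^V$ be the element with $a$ in the coordinates of $N[w]$ and $1$ in all other coordinates. The subgroup of $G^V$ generated by all $a^w$ is denoted $G^\Gamma$.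

You may think of each vertex as a button: pressing $w$ with the element $a$ multiplies the entries at $w$ and at its neighbors by $a$. For fixed $w$ the map $a\mapsto a^w$ is a homomorphism, so the inverse of a generator is a generator.

**Definition (RA).** The graph $\Gamma$ is *$G$-RA* ("reducible to abelian") if $[G,G]^V\le G^\Gamma$. It is *RA* if it is $G$-RA for every group $G$.

The group $[G,G]^V$ is generated by the elements that have one commutator $[g,h]$ in one coordinate $v$ and $1$ elsewhere. So $\Gamma$ is $G$-RA exactly when, for all $g,h\in G$ and $v\in V$, some product of buttons produces $[g,h]$ at $v$ and $1$ everywhere else. If $G$ is abelian there is nothing to check.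

Two small examples. For the path $1-2-3$ we have $a^1=(a,a,1)$, $a^2=(a,a,a)$, $a^3=(1,a,a)$. Then $a^2(a^1)^{-1}=(1,1,a)$ and $a^2(a^3)^{-1}=(a,1,1)$, so $G^\Gamma=G^3$ and the path is RA. For a single edge $1-2$, both buttons give $(a,a)$, so $G^\Gamma$ is the diagonal, and the edge is not RA: take $G$ nonabelian and $[g,h]\ne1$; then $([g,h],1)$ is not in $G^\Gamma$.

The edge shows an obstruction that any graph may have. Call $u\neq v$ *closed twins* if $N[u]=N[v]$. Closed twins are adjacent, since $u\in N[u]=N[v]$.

**Observation 1.** A graph with closed twins is not RA.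

*Proof.* The coordinate of $a^w$ at $u$ is $a$ if and only if $w\in N[u]$. If $N[u]=N[v]$, every generator has equal coordinates at $u$ and $v$, hence so does every element of $G^\Gamma$. For nonabelian $G$ and $[g,h]\ne 1$, the element with $[g,h]$ at $u$ and $1$ elsewhere is not in $G^\Gamma$. $\square$

Now a tool that works in the positive direction. In the commutator of two buttons, a coordinate where either button is $1$ becomes $1$. Hence for $u,w\in V$ (with $u=w$ allowed)
$$[g^u,h^w]\in G^\Gamma\ \text{ has } [g,h] \text{ in the coordinates of } N[u]\cap N[w]\text{ and }1\text{ elsewhere}.\qquad(1)$$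
If some intersection $N[u]\cap N[w]$ is exactly $\{v\}$, the vertex $v$ is done. This settles an easy class of graphs.

**Observation 2.** A graph with no triangle, no 4-cycle and no component consisting of a single edge is RA.

*Proof.* Fix $g,h$ and $v$. If $v$ is isolated, then $N[v]=\{v\}$ and $[g^v,h^v]$ is the required element. If $v$ has two neighbors $u\ne w$, then $u,w$ are not adjacent (no triangle) and have no common neighbor other than $v$ (no 4-cycle), so $N[u]\cap N[w]=\{v\}$ and $[g^u,h^w]$ is the required element. Otherwise $v$ has exactly one neighbor $u$, and $u$ has a neighbor $w\neq v$ because the component is not a single edge. Now $N[v]=\{u,v\}$ and $w$ is not adjacent to $v$, so $N[v]\cap N[w]=\{u\}$. The product $[g^v,h^v]\,[g^v,h^w]^{-1}$ has $[g,h]$ at $v$, has $[g,h][g,h]^{-1}=1$ at $u$, and $1$ elsewhere. $\square$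

The two observations nearly handle all graphs on at most four vertices. The exception is the 4-cycle $1234$, which is RA by the same trick: $N[1]=\{1,2,4\}$ and $N[1]\cap N[3]=\{2,4\}$, so $[g^1,h^1][g^1,h^3]^{-1}$ has $[g,h]$ at vertex $1$ only, and the other vertices follow by symmetry. On four labeled vertices, the RA graphs are the empty graph (1), the path on three vertices plus an isolated vertex (12), the star (4), the path (12) and the 4-cycle (3): total $32$. The other $32$ graphs (6 with a single edge, 3 with two disjoint edges, 4 triangles plus an isolated vertex, 12 triangles with a pendant edge, 6 copies of $K_4$ minus an edge, and $K_4$) all have closed twins. So the proportion of RA graphs on four vertices is $\frac12$. On three vertices, the RA graphs are the empty graph and the three paths, so it is again $\frac12$; on two vertices it is $\frac12$ as well.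

## 2. In the random graph no intersection is a singleton

Let $p_n$ be the proportion of RA graphs among the $2^{\binom n2}$ labeled graphs on $\{1,\dots,n\}$. Equivalently, $p_n$ is the probability that $G(n,\frac12)$ is RA, where $G(n,q)$ is the random graph in which each edge is present independently with probability $q$. The following question comes from Gabe Cunningham and Igor Minevich, "Graph Powers of Groups II: The RA Matrix", arXiv:2510.10314 (2025): does $p_n\to1$ as $n\to\infty$?

What changes when we pass from Observation 2 to $G(n,\frac12)$? The proof above relied on one-point intersections. In $G(n,\frac12)$ there are none, with probability tending to $1$. Indeed, for $u\ne w$ each of the other $n-2$ vertices lies in $N[u]\cap N[w]$ independently with probability $\frac14$, so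
$$P\big(|N[u]\cap N[w]|\le1\big)\le(\tfrac34)^{n-2}+(n-2)\tfrac14(\tfrac34)^{n-3}\le n(\tfrac34)^{n-3},$$
while $N[u]=\{u\}$ has probability $2^{-(n-1)}$. Summing over all $u,w$ gives at most $n^3(\frac34)^{n-3}+n2^{1-n}\to0$. All intersections are large, and a vertex can only be isolated by a combination of many of them. We shall see that such combinations almost always exist. These are the results; $\log$ is the natural logarithm, and throughout $p$ is a prime while $p_n$ is the proportion.

**Theorem 2.** If $q=q(n)$ satisfies $\min(q,1-q)\ge 40\frac{\log n}{n}$, then $G(n,q)$ is RA with probability $\to1$. In particular ($q=\frac12$) $p_n\to1$.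

**Theorem 3.** Fix $\varepsilon>0$. If $1-q\le(1-\varepsilon)\frac{\log n}n$, or if $n^2q\to\infty$ and $q\le(\frac12-\varepsilon)\frac{\log n}{n}$, then $G(n,q)$ has closed twins, hence is not RA, with probability $\to1$. (If $n^2q\to0$, the graph is empty with probability $\to1$, and then RA.)

So the range in Theorem 2 is sharp up to constants. The last theorem gives the rate at $q=\frac12$.

**Theorem 4.** Let $\tau_n$ be the probability that a uniform random labeled graph on $n$ vertices has closed twins. Then
$$1-p_n=\tau_n+\Big(\tfrac{16}{21}+o(1)\Big)n^8\,16^{-n},\qquad \tau_n=n(n-1)2^{-n}+O(n^44^{-n}).$$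
In particular $1-p_n\sim n^22^{-n}$.

Before probability can enter, we need a criterion for RA that does not mention groups. That is Theorem 1.

## 3. The integer span of the sets $N[u]\cap N[w]$

Let $L\le\mathbb Z^V$ be the subgroup generated by all indicator vectors $1_{N[u]\cap N[w]}$, $u,w\in V$ ($u=w$ allowed). Let $B=A+I$, where $A$ is the adjacency matrix: $B$ is a symmetric $0/1$ matrix with $B_{uv}=1$ if and only if $v\in N[u]$, so $B_{vv}=1$. Row $u$ of $B$ is the indicator of $N[u]$. Over any field,
$$\big(B\,\mathrm{diag}(x)\,B\big)_{uw}=\sum_v x_vB_{uv}B_{wv}=\sum_{v\in N[u]\cap N[w]}x_v.\qquad(2)$$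

$\mathrm{Heis}(R)$ denotes the group of upper unitriangular $3\times3$ matrices over $R$. For instance $\mathrm{Heis}(\mathbb F_2)$ has $8$ elements, one for each choice of the three entries above the diagonal.

**Theorem 1.** For a graph $\Gamma$ the following are equivalent:

- (i) $\Gamma$ is RA;
- (ii) $\Gamma$ is $\mathrm{Heis}(\mathbb Z)$-RA;
- (ii′) $\Gamma$ is $\mathrm{Heis}(\mathbb F_p)$-RA for every prime $p$;
- (iii) $L=\mathbb Z^V$;
- (iv) for every prime $p$, the only $x\in\mathbb F_p^V$ with $B\,\mathrm{diag}(x)\,B=0$ over $\mathbb F_p$ is $x=0$.

Here is what (iv) says in two examples. If $u,v$ are closed twins, the columns $c_u,c_v$ of $B$ agree, and $x=e_u-e_v$ gives $B\,\mathrm{diag}(x)B=c_uc_u^T-c_vc_v^T=0$; this is Observation 1 again. A second example shows that twins are not the only obstruction. Let $\Gamma$ be the graph of the 3-dimensional cube. Then $|N[u]|=4$; adjacent $u,w$ have $N[u]\cap N[w]=\{u,w\}$; vertices at distance 2 have exactly two common neighbors; vertices at distance 3 have disjoint closed neighborhoods. All intersections have even size, so over $\mathbb F_2$ the all-one vector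 $x$ satisfies $B\,\mathrm{diag}(x)B=0$, and the cube is not RA. Yet it has no closed twins, since for adjacent $u,w$ the sets $N[u]$ and $N[w]$ share only two of their four elements. The cube will return in Section 12.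

**Step 1: (iii)⇔(iv).** The purpose is to turn an integral condition into conditions over fields. If $L\ne\mathbb Z^V$, the nonzero finitely generated abelian group $\mathbb Z^V/L$ has a quotient $\mathbb Z/p$ for some prime $p$, and then the image of $L$ in $\mathbb F_p^V$ lies in a proper subspace. Conversely, if the image of $L$ in some $\mathbb F_p^V$ is proper, then $L\neq\mathbb Z^V$. So $L=\mathbb Z^V$ if and only if for every $p$ the image of $L$ spans $\mathbb F_p^V$. The image fails to span exactly when some $x\ne0$ in $\mathbb F_p^V$ is orthogonal to all generators, that is, $\sum_{v\in N[u]\cap N[w]}x_v=0$ for all $u,w$. By (2) this is $B\,\mathrm{diag}(x)B=0$.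

**Step 2: (iii)⇒(i).** The purpose is to build the required element from commutators of buttons, for an arbitrary group. Let $G$ be a group, $g,h\in G$, $v\in V$. By (iii) choose integers $m_{uw}$ with $\sum_{u,w} m_{uw}1_{N[u]\cap N[w]}=1_{\{v\}}$, and form $\prod_{u,w}[g^u,h^w]^{m_{uw}}\in G^\Gamma$ in any order. By (1), in each coordinate all factors are powers of the *same* element $[g,h]$, so they commute there. The coordinate at $v'$ is $[g,h]$ to the power $\sum m_{uw}1_{N[u]\cap N[w]}(v')$, which is $[g,h]$ if $v'=v$ and $1$ otherwise. Such elements generate $[G,G]^V$, so $[G,G]^V\le G^\Gamma$.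

**Step 3: (i)⇒(ii) and (i)⇒(ii′).** These hold by the definition of RA.

**Step 4: (ii)⇒(iii) and (ii′)⇒(iv).** The purpose is to show that in Heisenberg groups nothing beyond Step 2 is possible. Let $R=\mathbb Z$ or $\mathbb F_p$, $G=\mathrm{Heis}(R)$, $x=I+E_{12}$, $y=I+E_{23}$, $z=[x,y]$. A direct multiplication gives
$$z=(I-E_{12})(I-E_{23})(I+E_{12})(I+E_{23})=(I-E_{12}-E_{23}+E_{13})(I+E_{12}+E_{23}+E_{13})=I+E_{13}.$$
This element is central. Also $x^i=I+iE_{12}$, $y^j=I+jE_{23}$, $z^k=I+kE_{13}$, so the exponents make sense in $R$. The matrix $x^iy^jz^k$ has entries $i$, $j$, $ij+k$ in positions $12$, $23$, $13$, so every element of $G$ is uniquely $x^iy^jz^k$ with $i,j,k\in R$. The positions $12$ and $23$ add under multiplication, so every commutator has $i=j=0$. Hence $[G,G]=\langle z\rangle\cong R$, an element $x^iy^jz^k$ lies in $[G,G]$ if and only if $i=j=0$ in $R$, and $G$ is nilpotent of class 2.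

Write $z^f$ for the element of $G^V$ with coordinates $z^{f(v)}$, where $f\in R^V$. Then $[G,G]^V=\{z^f:f\in R^V\}$. Put $H=G^\Gamma$. Since $a\mapsto a^w$ is a homomorphism, $z^w=[x^w,y^w]$, and $H$ is generated by the $x^w$ and $y^w$.

We first find $[H,H]$. In a group of class at most 2 commutators are central, so $[ab,c]=[a,c]^b[b,c]=[a,c][b,c]$, likewise in the second slot, and $[a^{-1},c]=[a,c]^{-1}$. So $[H,H]$ is generated by commutators of generators of $H$. Here $[x^u,x^w]=[y^u,y^w]=1$, and $[x^u,y^w]=z^{f}$ with $f=1_{N[u]\cap N[w]}$, by (1). Therefore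
$$[H,H]=\{z^f: f\in L_R\},$$
where $L_R$ is the image of $L$ in $R^V$ (for $R=\mathbb F_p$ an additive subgroup, hence a subspace).

Next we find $H\cap[G,G]^V$. Since $H/[H,H]$ is abelian, each element of $H$ has the form $\prod_w(x^w)^{i_w}\prod_w(y^w)^{j_w}z^f$ with $f\in L_R$ and integers $i_w,j_w$. The coordinate of $x^w$ at $v$ is $x^{B_{wv}}$, so the coordinate of this element at $v$ is
$$x^{\sum_w i_wB_{wv}}\;y^{\sum_w j_wB_{wv}}\;z^{f(v)}.$$
If the element lies in $[G,G]^V$, the exponents of $x$ and $y$ vanish in $R$ for every $v$, so the element is $z^f$. Hence $H\cap[G,G]^V=\{z^f:f\in L_R\}$, and $\Gamma$ is $G$-RA if and only if $L_R=R^V$. For $R=\mathbb Z$ this is (iii). For $R=\mathbb F_p$ and all $p$ it is (iv), by the duality in Step 1. $\square$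

## 4. Singular matrices $B$, and infinitely many primes

By Theorem 1 the task is to show that, with high probability, $B\,\mathrm{diag}(x)B=0$ has no nonzero solution over any $\mathbb F_p$. Two attempts suggest themselves.

The first attempt is to cancel $B$. If $B$ is invertible over $\mathbb F_p$, then $B\,\mathrm{diag}(x)B=0$ forces $x=0$. But this must hold for all $p$, that is, $\det B=\pm1$, and that is too much to ask. The 5-cycle is RA by Observation 2, but its closed neighborhoods have three elements each, so $B\mathbf 1=0$ over $\mathbb F_3$. Moreover, in $G(n,\frac12)$ the prime $2$ alone already defeats the attempt. Let $\sigma_n$ be the probability that $B=B_n$ is singular over $\mathbb F_2$. Removing one vertex, write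
$$B_n=\begin{pmatrix}1&b^T\\ b&B_{n-1}\end{pmatrix},$$
with $b$ uniform in $\mathbb F_2^{n-1}$ and independent of $B_{n-1}$. If $B_{n-1}$ is invertible with inverse $C$, then $\det B_n=\det B_{n-1}\,(1-b^TCb)$, and since $C$ is symmetric, $b^TCb=\sum_iC_{ii}b_i$ over $\mathbb F_2$. Not all $C_{ii}$ vanish: otherwise $b^TCb=0$ for all $b$, and putting $b=B_{n-1}e_1$ gives $(B_{n-1})_{11}=0$, while this entry is $1$. So $b^TCb$ is a nonzero linear form in $b$, and $B_n$ is singular with conditional probability $\frac12$. Thus $\sigma_n\ge\frac12(1-\sigma_{n-1})$, and $\sigma_n$ does not tend to $0$.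

The second attempt is a union bound over all pairs $(p,x)$. It cannot work, for any $n\ge2$. For each prime $p$ the vector $x=e_u-e_v\in\mathbb F_p^V$ is a solution whenever $u,v$ are closed twins, an event of probability $2^{1-n}>0$ that does not depend on $p$. The sum over the infinitely many primes diverges. The same event is being counted infinitely often.

What gets past both points is to forget the values of $x$ and keep only its support $S$. There are finitely many $S$; the existence of $x$ forces a large rank drop in the columns of $B$ indexed by $S$; and a rank drop modulo some prime can be tested on a bounded list of fields.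

## 5. A solution halves the rank on its support

For $S\subseteq V$ let $B_S$ be the $V\times S$ submatrix of $B$, and $B_{SS}$ the principal submatrix.

**Corollary 1.** If $B\,\mathrm{diag}(x)B=0$ over $\mathbb F_p$ with $x\ne0$ and $S=\mathrm{supp}\,x$, then $\mathrm{rank}_{\mathbb F_p}B_S\le|S|/2$. So if $\Gamma$ is not RA, there are a prime $p$ and a nonempty $S$ with $\mathrm{rank}_{\mathbb F_p}B_S\le|S|/2$.

*Proof.* Let $D=\mathrm{diag}(x|_S)$, an invertible matrix. As $B$ is symmetric and $x$ vanishes off $S$,
$$B_SDB_S^T=B\,\mathrm{diag}(x)\,B=0.\qquad(3)$$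
So the column space of $DB_S^T$ lies in $\ker B_S$. The former has dimension $\rho=\mathrm{rank}\,B_S$ because $D$ is invertible; the latter has dimension $|S|-\rho$. Hence $\rho\le|S|-\rho$. The second sentence follows from Theorem 1. $\square$

Singularity of $B$, which is not rare, only says that some columns have rank one less than their number. Here the rank must drop to half, and that is expensive: roughly $s/2$ columns of height $n$ must lie in the span of the other ones. The next section prices this.

## 6. Rank deficiency of random $0/1$ blocks

Let $\beta=\max(q,1-q)$, so that a Bernoulli$(q)$ bit takes any prescribed value with probability at most $\beta$.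

**Lemma 1.** Let $F$ be a field and $W\le F^m$ with $\dim W=d$. Then $W$ contains at most $2^d$ vectors of $\{0,1\}^m$, and a vector with i.i.d. Bernoulli$(q)$ entries lies in $W$ with probability at most $\beta^{m-d}$.

*Proof.* There are $d$ coordinates onto which the projection of $W$ is injective. A $0/1$ vector of $W$ is determined by its $d$ bits there, which gives the first claim. Given these $d$ bits of a random vector, each of the other $m-d$ bits is forced to at most one value; these bits are independent, so the probability is at most $\beta^{m-d}$. $\square$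

**Lemma 2.** If $M$ is an $m\times s$ matrix with i.i.d. Bernoulli$(q)$ entries and $r\le\min(m,s)$, then for any field $F$, $P(\mathrm{rank}_FM\le r)\le\binom sr\beta^{(m-r)(s-r)}$.

*Proof.* If the rank is at most $r$, some $r$ columns span a space, of dimension at most $r$, that contains the other $s-r$ columns. Fix the choice of $r$ columns, with $\binom sr$ possibilities, and condition on their values. The other columns are independent of them and of each other, and by Lemma 1 each lies in the span with probability at most $\beta^{m-r}$. $\square$

Lemma 2 will be applied to the rows of $B_S$ outside $S$, where the entries are independent. When $S$ is almost all of $V$ there are too few such rows, and we must use $B_{SS}$, which is symmetric. For a symmetric matrix of low rank, a small block of rows determines everything else.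

**Lemma 3.** For $S\subseteq V$, $|S|=s$, and a field $F$: $P(\mathrm{rank}_FB_{SS}\le s/2)\le2^s\beta^{\binom{\lceil s/2\rceil}2}$.

*Proof.* Let $M=B_{SS}$ have rank $\rho\le s/2$. Choose $T\subseteq S$ with $|T|=\rho$ indexing a basis of the row space, so $M=CM_{T,S}$ for some $S\times T$ matrix $C$. Restricting to the columns in $T$ gives $M_{S,T}=CM_{TT}$. By symmetry $M_{T,S}=(M_{S,T})^T=M_{TT}C^T$. The left side has rank $\rho$, so the $\rho\times\rho$ matrix $M_{TT}$ has rank $\rho$ and is invertible. Then $C=M_{S,T}M_{TT}^{-1}$ and
$$M=M_{S,T}M_{TT}^{-1}M_{T,S}.$$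
So with $U=S\setminus T$, the block $M_{UU}$ is determined by $M_{T,S}$. For a fixed $T$, the $\binom{s-\rho}2$ off-diagonal bits of $M_{UU}$ are independent of $M_{T,S}$ and of each other, so the probability that they all take the determined values is at most $\beta^{\binom{s-\rho}2}\le\beta^{\binom{\lceil s/2\rceil}2}$, as $s-\rho\ge\lceil s/2\rceil$. There are at most $2^s$ choices of $T$. $\square$

The last lemma removes the infinity of primes.

**Lemma 4.** Let $M$ be a $0/1$ matrix with $s$ columns and $0\le r<s$. If $\mathrm{rank}_{\mathbb F_p}M\le r$ for some prime $p$, then $\mathrm{rank}_FM\le r$ for some $F$ in $\mathcal F_s=\{\mathbb Q\}\cup\{\mathbb F_\ell:\ell\le s^s\text{ prime}\}$. Moreover $|\mathcal F_s|\le s^s$.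

*Proof.* If $\mathrm{rank}_{\mathbb Q}M\le r$, take $F=\mathbb Q$. Otherwise some $(r+1)\times(r+1)$ minor is a nonzero integer. Its absolute value is at most $(r+1)!\le s!\le s^s$, and it is divisible by $p$ because the rank modulo $p$ is at most $r$. So $p\le s^s$, and $F=\mathbb F_p$ works. There are at most $s^s-1$ primes up to $s^s$, which gives $|\mathcal F_s|\le s^s$. $\square$

## 7. The union bound over supports: proof of Theorem 2

Let $P_s$ be the probability that some $S$ with $|S|=s$ and some prime $p$ satisfy $\mathrm{rank}_{\mathbb F_p}B_S\le s/2$. By Corollary 1, $P(\text{not RA})\le\sum_{s\ge1}P_s$. Put $r=\lfloor s/2\rfloor$, so the condition is $\mathrm{rank}_{\mathbb F_p}B_S\le r$.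

**Step 1: $s=1$.** This disposes of the smallest support. Rank at most $\frac12$ means $B_S=0$, but $B_{vv}=1$. So $P_1=0$.

**Step 2: $2\le s\le n/2$.** Here we use the rows outside $S$. The submatrix of $B_S$ with rows in $V\setminus S$ has i.i.d. Bernoulli$(q)$ entries, $n-s\ge r$ rows, and rank at most $r$ over some $\mathbb F_p$. By Lemma 4 its rank is at most $r$ over one of at most $s^s$ fields, and Lemma 2 applies to each of them. With $\binom ns$ choices of $S$,
$$P_s\le\binom ns s^s\binom sr\beta^{(n-s-r)(s-r)}\le(2n^2)^s\beta^{(n-\frac{3s}2)\frac s2}.\qquad(4)$$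
The second inequality uses $\binom ns\le n^s$, $s^s\le n^s$, $\binom sr\le2^s$, and $r\le s/2$; both factors $n-\frac{3s}2$ and $\frac s2$ are nonnegative. Since $s\le n/2$ gives $n-\frac{3s}2\ge\frac n4$, we get $P_s\le(2n^2\beta^{n/8})^s$.

**Step 3: $s>n/2$.** Here we use $B_{SS}$. We have $\mathrm{rank}\,B_{SS}\le\mathrm{rank}\,B_S$. Lemma 4 for $B_{SS}$ costs a factor $s^s\le n^n$, Lemma 3 costs $2^s\le2^n$, and there are at most $2^n$ sets $S$ in total. As $\lceil s/2\rceil\ge n/4$, for $n\ge4$ we have $\binom{\lceil s/2\rceil}2\ge\frac12\cdot\frac n4(\frac n4-1)=\frac{n^2}{32}-\frac n8$. Hence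
$$\sum_{s>n/2}P_s\le2^n\cdot n^n\cdot2^n\cdot\beta^{\,n^2/32-n/8}.\qquad(5)$$

**Step 4: inserting the hypothesis.** It remains to see that both bounds tend to $0$. Let $\delta=\min(q,1-q)\ge40\frac{\log n}n$, so $\beta=1-\delta\le e^{-\delta}$. Then $\beta^{n/8}\le n^{-5}$, and
$$\sum_{2\le s\le n/2}P_s\le\sum_{s\ge2}(2n^{-3})^s\to0.$$
The exponent in (5) gives $\beta^{n^2/32-n/8}\le n^{-\frac54n+5}$, so the right side of (5) is at most $4^nn^nn^{-\frac54n+5}=4^nn^{-n/4+5}\to0$. So $P(\text{not RA})\to0$. For $q=\frac12$ the hypothesis holds for all large $n$, and $p_n\to1$. $\square$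

## 8. Universal vertices and isolated edges: proof of Theorem 3

By Observation 1 it suffices to produce closed twins. Two vertices adjacent to all others are closed twins, and so are the two ends of a component $K_2$. We use second moments: if $EX\to\infty$ and $\limsup EX(X-1)/(EX)^2\le1$, then
$$P(X\le\tfrac12EX)\le\frac{4\,\mathrm{Var}X}{(EX)^2}=4\Big(\frac{EX(X-1)}{(EX)^2}+\frac1{EX}-1\Big)\to0$$
by Chebyshev. Decreasing $\varepsilon$ weakens the hypotheses, so assume $\varepsilon<\frac12$. We also use $\log(1-c)\ge-c-c^2$ for $0\le c\le\frac12$, which holds because $\sum_{k\ge2}c^k/k\le\frac{c^2}{2(1-c)}\le c^2$.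

**Step 1: $1-q\le(1-\varepsilon)\frac{\log n}n$.** Here we find two universal vertices. Let $X$ be the number of vertices adjacent to all others, and $c=(1-\varepsilon)\frac{\log n}n$. Then
$$EX=nq^{n-1}\ge n(1-c)^n\ge n\,e^{-nc-nc^2}=(1+o(1))n^\varepsilon\to\infty,$$
since $nc^2\to0$. Two given vertices are both universal if $2(n-1)-1=2n-3$ edges are present, so
$$\frac{EX(X-1)}{(EX)^2}=\frac{n(n-1)q^{2n-3}}{n^2q^{2n-2}}=\frac{1-1/n}q\to1,$$
as $q\to1$. Hence $X\ge2$ with probability $\to1$.

**Step 2: $n^2q\to\infty$ and $q\le(\frac12-\varepsilon)\frac{\log n}n$.** Here we find an isolated edge. Let $Y$ be the number of components $K_2$; then $EY=\binom n2q(1-q)^{2(n-2)}$. If $nq\le1$ (and $n\ge2$), then $(1-q)^{2(n-2)}\ge(1-\frac1n)^{2n}\ge\frac1{16}$, so $EY$ is at least a positive constant times $n^2q$. If $nq\ge1$, then for large $n$ we have $(1-q)^{2(n-2)}\ge e^{-2nq-2nq^2}$, where $2nq\le(1-2\varepsilon)\log n$ and $2nq^2\to0$; so $EY$ is at least a positive constant times $n\cdot n^{-1+2\varepsilon}=n^{2\varepsilon}$. In either case the bound tends to infinity, so $EY\to\infty$. Two distinct isolated edges are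 disjoint, and two given disjoint pairs are both isolated edges if $2$ edges are present and $4+4(n-4)=4n-12$ are absent. So
$$EY(Y-1)=\binom n2\binom{n-2}2q^2(1-q)^{4n-12},\qquad \frac{EY(Y-1)}{(EY)^2}\le(1-q)^{-4}\to1,$$
because $(EY)^2=\binom n2^2q^2(1-q)^{4n-8}$. Hence $Y\ge1$ with probability $\to1$.

**Step 3: $n^2q\to0$.** This checks the remark in parentheses. The expected number of edges $\binom n2q$ tends to $0$, so the graph is empty with probability $\to1$. Then $B=I$, the equation in Theorem 1 (iv) reads $\mathrm{diag}(x)=0$, and the graph is RA. $\square$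

## 9. Closed twins at $q=\frac12$

From now on $q=\beta=\frac12$, and we prove Theorem 4. This section computes $\tau_n$ and separates the twins from the rest.

A given pair $u\neq v$ is a pair of closed twins if $uv$ is an edge and each of the other $n-2$ vertices is adjacent to both or neither: probability $\frac12\cdot2^{-(n-2)}=2^{1-n}$. The expected number of twin pairs is $\binom n22^{1-n}=n(n-1)2^{-n}$.

Let $\{a,b\}\ne\{c,d\}$ both be twin pairs. Then every row of $B$ modulo 2 is orthogonal to $e_a+e_b$ and to $e_c+e_d$, which are distinct and nonzero, hence independent over $\mathbb F_2$. For the at least $n-4$ rows indexed outside $\{a,b,c,d\}$, the restrictions to $\{a,b,c,d\}$ are uniform and independent, so each satisfies the two constraints with probability $\frac14$. The joint probability is at most $4^{-(n-4)}$. By the Bonferroni inequalities, $\tau_n$ lies between $n(n-1)2^{-n}-O(n^44^{-n})$ and $n(n-1)2^{-n}$, as stated.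

By Observation 1, $1-p_n=\tau_n+\pi_n$ with
$$\pi_n=P(\Gamma\text{ has no closed twins and is not RA}).$$
It remains to prove $\pi_n=(\frac{16}{21}+o(1))n^816^{-n}$. The cube of Section 3 is one graph counted by $\pi_8$; we shall see that the eight-vertex structure behind it is what governs $\pi_n$.

## 10. Without twins, supports have at least eight vertices

Let $\Gamma$ be twin-free and not RA. Take a prime $p$ and $x\ne0$ with $B\,\mathrm{diag}(x)B=0$ over $\mathbb F_p$. Put $S=\mathrm{supp}\,x$, $s=|S|$, $r=\mathrm{rank}_{\mathbb F_p}B_S$; by Corollary 1, $r\le s/2$. The purpose of this section is to show $s\ge8$.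

**Step 1: $s\ge6$.** This is a count. The columns of $B_S$ are distinct (no twins), nonzero (diagonal entries are $1$) and $0/1$, and they lie in a space of dimension $r$ over $\mathbb F_p$. By Lemma 1 that space contains at most $2^r$ vectors with $0/1$ entries, one of which is zero, so $s\le2^r-1$. For $s=1$ we have $r=0$ and $s\le0$; for $s=2,3$ we have $r\le1$ and $s\le1$; for $s=4,5$ we have $r\le2$ and $s\le3$. All are impossible.

**Step 2: if $s\in\{6,7\}$, then $s=7$ and all seven nonzero patterns occur.** Here $r\le3$, and $r\le2$ would give $s\le3$, so $r=3$. Choose three rows $f_1,f_2,f_3$ of $B_S$ forming a basis of its row space. Each row $u$ of $B_S$ is $\lambda_1f_1+\lambda_2f_2+\lambda_3f_3$ with coefficients depending on $u$, so the column of $v$ is determined linearly by the triple $(f_1(v),f_2(v),f_3(v))$. Equal triples would give equal columns and a zero triple a zero column. So $v\mapsto(f_1(v),f_2(v),f_3(v))$ is an injection $S\to\{0,1\}^3\setminus0$. Let $g$ be the function on $\{0,1\}^3\setminus0$ that carries the value of $x$ at the image points and is zero off the image. The entries of (3) at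 the rows chosen give $\sum_vx_vf_i(v)f_j(v)=0$ for all $i,j$. Put $t=g(111)$. For $i\ne j$, only the two points with $1$ in positions $i,j$ contribute, so
$$g(110)=g(101)=g(011)=-t.$$
For $i=j$ we have $f_i^2=f_i$; for example $i=1$ gives $g(100)+g(110)+g(101)+g(111)=0$, so $g(100)=t$. Likewise
$$g(100)=g(010)=g(001)=t.$$
As $x\ne0$, $t\ne0$, so all seven points are in the image and $s=7$.

**Step 3: $s=7$ is impossible.** Here we use that $B$ is symmetric with ones on the diagonal. Let $a,b,c\in S$ correspond to $100,010,110$. For a row $u=\sum\lambda_if_i$ we get $B_{ua}=\lambda_1$, $B_{ub}=\lambda_2$, $B_{uc}=\lambda_1+\lambda_2$, so $B_{uc}=B_{ua}+B_{ub}$ in $\mathbb F_p$ for all $u$. Taking $u=a$, $u=b$ and $u=c$: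
$$B_{ac}=1+B_{ab},\qquad B_{bc}=B_{ab}+1,\qquad 1=B_{cc}=B_{ac}+B_{bc}=2+2B_{ab}.$$
If $B_{ab}=0$, the last equation reads $1=2$, impossible. If $B_{ab}=1$, then $B_{ac}=2$ must be $0$ or $1$ in $\mathbb F_p$, so $p=2$; then the last equation reads $1=4=0$, impossible. So $s\ge8$. $\square$

In particular, a graph on at most seven vertices is RA if and only if it has no closed twins, since its supports have at most seven elements. This agrees with the hand count in Section 1.

## 11. Support eight over $\mathbb F_2$ gives affine functions; all else is negligible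

Keep $\Gamma,p,x,S,s,r$ as in Section 10. Now $s\ge8$, and there are three cases. The first is the main one.

**Case 1: $s=8$, $p=2$.** We identify the row space. Since $8\le2^r-1$ and $r\le4$, $r=4$. Over $\mathbb F_2$, $x=1_S$, and (3) reads $B_SB_S^T=0$. So the row space $R\le\mathbb F_2^S$ of $B_S$ is self-orthogonal of dimension $4$ in an $8$-dimensional space, hence $R=R^\perp$. For $b\in R$ we have $\sum_vb_v=\sum_vb_v^2=0$, so the all-one vector $\mathbf 1$ lies in $R^\perp=R$. Extend it to a basis $\mathbf 1,f_1,f_2,f_3$ of $R$. Every row of $B_S$ is $\lambda_0\mathbf 1+\sum\lambda_if_i$, so two vertices with the same values of $f_1,f_2,f_3$ have equal columns. Since the columns are distinct, $v\mapsto(f_1,f_2,f_3)(v)$ is injective, hence a bijection $S\to\mathbb F_2^3$, and $R$ is the pullback of the space of affine functions on $\mathbb F_2^3$.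

Let $\mathcal R_S$ be the set of all spaces $R\le\mathbb F_2^S$ obtained from the affine functions on $\mathbb F_2^3$ through bijections $S\to\mathbb F_2^3$. Two bijections $\varphi,\psi$ give the same space if and only if $\psi\varphi^{-1}$ has affine coordinate functions, that is, lies in the affine group $AGL(3,2)$, which has order $8\cdot168$. So
$$|\mathcal R_S|=\frac{8!}{8\cdot168}=30.$$
For $R\in\mathcal R_S$ let $E_{S,R}$ be the event that every row of $B_S$ lies in $R$. In Case 1 some $E_{S,R}$ occurs.

**Case 2: $s=8$, $p$ odd.** The purpose is to save a constant factor per row. Again $r=4$. Let $R\le\mathbb F_p^S$ be the row space of $B_S$. We claim $|R\cap\{0,1\}^S|\le15$. Let $I\subset S$ be four coordinates for which $R\to\mathbb F_p^I$ is an isomorphism; then $R$ contains at most $16$ vectors with $0/1$ entries, and $16$ only if every choice of bits on $I$ extends to a $0/1$ vector in $R$. Suppose this happens. Take $j\notin I$ and write $b_j=\sum_{i\in I}\alpha_ib_i$ on $R$. Choosing a single bit equal to $1$ shows each $\alpha_i\in\{0,1\}$. If two of the $\alpha_i$ were $1$, choosing exactly those two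 bits equal to $1$ would give $2\in\{0,1\}$ in $\mathbb F_p$, false for odd $p$. So $b_j$ is $0$ or some $b_i$ on $R$, and column $j$ of $B_S$ is zero or equal to column $i$. This contradicts that the columns are distinct and nonzero, and the claim holds.

So all rows of $B_S$ lie in a set $X\subseteq\{0,1\}^S$ with $|X|\le15$. For fixed $S$ and $X$, the $n-8$ rows indexed outside $S$ are independent and uniform in $\{0,1\}^S$ on $S$, so this has probability at most $(15/256)^{n-8}$. There are at most $2^{256}$ sets $X$, for all primes together. The probability of Case 2 is at most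
$$\binom n8\,2^{256}\Big(\frac{15}{256}\Big)^{n-8}=o(n^816^{-n}),$$
since $\frac{15}{256}<\frac1{16}$.

**Case 3: $s\ge9$.** The bounds of Section 7 suffice here. The first bound in (4), with $s=9$, $r=4$, gives
$$P_9\le\binom n99^9\binom942^{-5(n-13)}=O(n^932^{-n}).$$
For $10\le s\le n/2$ the second bound in (4) is $P_s\le2^{-f(s)}$ with
$$f(s)=s\Big(\frac n2-\frac{3s}4-1-2\log_2n\Big).$$
This function is concave in $s$, so on the range it is at least $\min\{f(10),f(n/2)\}$, where
$$f(10)=5n-85-20\log_2n,\qquad f(n/2)=\frac{n^2}{16}-O(n\log n).$$
For large $n$ the minimum is $f(10)$, and the at most $n$ terms sum to $O(n^{21}32^{-n})$. Finally (5) gives $\sum_{s>n/2}P_s\le2^{-n^2/32+O(n\log n)}$. In total, Case 3 has probability $o(16^{-n})$.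

The outcome of the three cases is
$$\pi_n\le\sum_{S,R}P(E_{S,R})+o(n^816^{-n}),\qquad(6)$$
where the sum is over all $S$ with $|S|=8$ and $R\in\mathcal R_S$.

## 12. Symmetric biaffine forms on $\mathbb F_2^3$: the constant $\frac{16}{21}$

**Step 1: the probability of $E_{S,R}$.** We compute it exactly. Rows indexed by $u\notin S$ restrict to independent uniform elements of $\{0,1\}^S$, independent of $B_{SS}$, and each lies in $R$ with probability $16/256=2^{-4}$. It remains to count the blocks $B_{SS}$ whose rows lie in $R$.

Identify $S$ with $\mathbb F_2^3$ so that $R$ is the space of affine functions. Then $B_{SS}$ is a symmetric function $B(w,w')$ on $\mathbb F_2^3\times\mathbb F_2^3$ that is affine in $w'$ for each $w$, and, by symmetry, affine in $w$ for each $w'$. Expanding in $w$ along the basis $1,w_1,w_2,w_3$ of affine functions gives unique coefficients depending on $w'$; they are linear combinations of the functions $B(w,\cdot)$, so they are affine in $w'$ and can be expanded again. Thus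
$$B(w,w')=(1,w)\,Q\,(1,w')^T$$
with a unique $4\times4$ matrix $Q$ over $\mathbb F_2$, rows and columns indexed by $0,1,2,3$. Conversely every $Q$ gives a function affine in each variable. Symmetry of $B$ means that $Q^T$ represents the same function, so $Q=Q^T$ by uniqueness. On the diagonal the cross terms occur twice and cancel, and $w_i^2=w_i$, so
$$B(w,w)=Q_{00}+\sum_{i=1}^3Q_{ii}w_i.$$
This must be $1$ for all $w$, which means $Q_{00}=1$ and $Q_{11}=Q_{22}=Q_{33}=0$. The six off-diagonal bits of $Q$ are free. So exactly $64$ of the $2^{28}$ possible blocks are allowed, and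
$$P(E_{S,R})=2^{6-28}\cdot2^{-4(n-8)}=2^{10-4n}.$$

The cube is one of these blocks. Take $Q_{01}=Q_{23}=1$ and the other off-diagonal bits $0$, so $B(w,w')=1+w_1+w_1'+\omega$ with $\omega=w_2w_3'+w_3w_2'$, which is $1$ exactly when $(w_2,w_3)$ and $(w_2',w_3')$ are distinct and nonzero. Within each half $w_1=0$ or $w_1=1$, distinct vertices are adjacent when $\omega=0$: the vertex with $(w_2,w_3)=0$ is joined to the other three, which are pairwise nonadjacent. Between the halves, vertices are adjacent when $\omega=1$: the nonzero parts form $K_{3,3}$ minus a perfect matching. This is the cube, with the two special vertices antipodal.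

**Step 2: the sum over $S$ and $R$.** There are $\binom n8$ sets $S$ and $30$ spaces $R$ for each, so
$$\sum_{S,R}P(E_{S,R})=30\binom n82^{10}\,16^{-n}\sim\frac{30720}{40320}\,n^816^{-n}=\frac{16}{21}\,n^816^{-n}.\qquad(7)$$
With (6) this gives the upper bound $\pi_n\le(\frac{16}{21}+o(1))n^816^{-n}$.

**Step 3: each $E_{S,R}$ makes the graph not RA.** This starts the lower bound. Let $R\in\mathcal R_S$. The product of two affine functions on $\mathbb F_2^3$ is a polynomial of degree at most $2$, and a polynomial of degree less than $3$ sums to $0$ over $\mathbb F_2^3$. So $R$ is self-orthogonal, and as $\dim R=4$, $R=R^\perp$. If $E_{S,R}$ occurs, the rows of $B_S$ are pairwise orthogonal and self-orthogonal, so $B\,\mathrm{diag}(1_S)B=B_SB_S^T=0$ over $\mathbb F_2$, and $\Gamma$ is not RA by Theorem 1.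

**Step 4: inclusion–exclusion.** We must discard overlaps and graphs with twins. By Step 3, $\pi_n$ is at least the probability that some $E_{S,R}$ occurs and there are no closed twins. Hence
$$\pi_n\ge\sum_{(S,R)} P(E_{S,R})-\sum_{(S,R)\ne(S',R')}P(E_{S,R}\cap E_{S',R'})-\sum_{(S,R)}\sum_{\{a,b\}}P(E_{S,R}\cap\{a,b\text{ closed twins}\}),$$
where the second sum is over unordered pairs.

Every event here is a linear condition on the rows of $B$ modulo 2. Let $R^0\le\mathbb F_2^V$ be $R$ extended by zeros. Since $R=R^\perp$, the event $E_{S,R}$ says that all rows of $B$ are orthogonal to $R^0$. If $a,b$ are closed twins, all rows are orthogonal to $e_a+e_b$.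

If $(S,R)\ne(S',R')$, then $R^0\ne R'^0$: the support of $R^0$ is $S$ because $\mathbf 1\in R$, so $R^0$ determines $S$ and then $R$. Two distinct $4$-dimensional spaces have $\dim(R^0+R'^0)\ge5$. For twins, a nonzero affine function on $\mathbb F_2^3$ takes the value $1$ at $4$ or $8$ points, so nonzero words of $R$ have weight $4$ or $8$. Hence $e_a+e_b\notin R^0$, and $R^0+\langle e_a+e_b\rangle$ has dimension $5$.

In either case the rows must be orthogonal to a space of dimension at least $5$ supported on a set $T$ with $|T|\le16$ (namely $S\cup S'$ or $S\cup\{a,b\}$). For $u\notin T$ the restrictions of the rows to $T$ are independent and uniform, and each satisfies the constraints with probability at most $2^{-5}$. So each joint probability is at most $2^{-5(n-16)}$. The second sum has $O(n^{16})$ terms and the third $O(n^{10})$, so together they are $O(n^{16}32^{-n})=o(n^816^{-n})$. With (7),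
$$\pi_n\ge\Big(\tfrac{16}{21}+o(1)\Big)n^816^{-n}.$$

Together with Step 2, $\pi_n=(\frac{16}{21}+o(1))n^816^{-n}$. Since $1-p_n=\tau_n+\pi_n$ and $\tau_n=n(n-1)2^{-n}+O(n^44^{-n})$ by Section 9, Theorem 4 is proved; the terms other than $n(n-1)2^{-n}$ are of smaller order, so $1-p_n\sim n^22^{-n}$. $\square$
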